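\title{Directed domination and independence in oriented uniform hypergraphs}

\begin{abstract}
An orientation of an $r$-uniform hypergraph orders the vertices of each edge linearly, and a vertex set $S$ is directed $p$-dominating if every vertex outside $S$ lies in an edge whose first $p$ vertices belong to $S$. Answering a question of Caro and Hansberg, we show that for $1\le p\le r-1$ every orientation of an $r$-uniform hypergraph with $n$ vertices and independence number $\alpha$ has a directed $p$-dominating set of at most $\alpha(1+e\ln(n/\alpha))$ vertices. The order $\alpha\ln(n/\alpha)$ is best possible for every $r$ and $p$, and for $p=1$ the optimal coefficient has order $1/r$.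
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $r\ge2$ be an integer and let $H=(V,\mathcal E)$ be an \emph{$r$-uniform hypergraph}: $V$ is a finite set of $n\ge1$ vertices and $\mathcal E$ is a set of $r$-subsets of $V$, the edges. An \emph{orientation} $D$ of $H$ gives each edge one of the $r!$ linear orderings of its vertices. For $1\le p\le r-1$, a set $S\subseteq V$ is a \emph{directed $p$-dominating set} of $D$ if every vertex $u\in V\setminus S$ lies in an edge whose first $p$ vertices all belong to $S$. In particular, $S$ contains every isolated vertex, and $S=V$ if $H$ has no edges. Let $\vec\gamma_p(D)$ be the least size of a directed $p$-dominating set of $D$. The \emph{upper directed $p$-domination number} $\vec\Gamma_p(H)$ is the maximum of $\vec\gamma_p(D)$ over all orientations $D$ of $H$; it is the price of dominating $H$ when an adversary orders the edges. A vertex set is \emph{independent} if it contains no edge, and $\alpha=\alpha(H)$ is the largest size of an independent set. Since $r\ge2$, single vertices are independent, so $\alpha\ge1$.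

Two properties follow from the definitions.
\begin{itemize}
\item[(M)] \emph{Monotonicity in $p$.} If the first $p$ vertices of an edge lie in $S$, so do the first $p'$ for $p'\le p$. Hence $\vec\gamma_1(D)\le\vec\gamma_2(D)\le\dots\le\vec\gamma_{r-1}(D)$.
\item[(A)] \emph{Additivity.} If $H$ is a disjoint union of hypergraphs $H_i$, each edge lies in one $H_i$, so a set is independent, or directed $p$-dominating, if and only if its trace on each $H_i$ is. Hence $\alpha$, $\vec\gamma_p$ and $\vec\Gamma_p$ add over the $H_i$.
\end{itemize}

A small independence number means that every set of moderate size contains an edge, and edges are what make domination possible. So one expects $\vec\Gamma_p(H)$ to be bounded in terms of $\alpha$, and the case of graphs shows which bound to expect. For $r=2$ and $p=1$, an orientation is an oriented graph, and $S$ is directed $1$-dominating if every vertex outside $S$ has an in-neighbor in $S$. A factor $\alpha$ is necessary: orient every edge that meets a largest independent set $I$ away from $I$; then no vertex of $I$ has an in-neighbor, and $S\supseteq I$. A factor $\ln n$ is necessary too: the complete graph $K_N$ has $\alpha=1$,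 its orientations are the tournaments, and $\vec\Gamma_1(K_N)$ is asymptotic to $\log_2N$ (Section~\ref{sec:tour}). The two effects multiply. By (A), a union of $k$ disjoint copies of $K_N$ has $\alpha=k$ and $\vec\Gamma_1\approx k\log_2N=\alpha\log_2(n/\alpha)$. This leads to the following question, posed by Caro and Hansberg \cite{CH}.

\begin{quote}
Let $1\le p\le r-1$. Is there a constant $c(r,p)>0$, depending only on $r$ and $p$, such that $\vec\Gamma_p(H)\le c(r,p)\,\alpha(H)\ln n$ for every $r$-uniform hypergraph $H$ of order $n\ge2$?
\end{quote}

The answer is yes, with a constant that depends on neither $r$ nor $p$.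

\begin{theorem}\label{thm:upper}
Let $1\le p\le r-1$ and let $H$ be an $r$-uniform hypergraph of order $n\ge1$ with independence number $\alpha$. Then
\[
\vec\Gamma_p(H)\le\alpha\Bigl(1+e\ln\frac n\alpha\Bigr).
\]
Consequently, $\vec\Gamma_p(H)\le\bigl(e+\frac1{\ln2}\bigr)\alpha\ln n$ for $n\ge2$.
\end{theorem}

Here $e+\frac1{\ln2}<4.17$. The first bound is an equality for edgeless hypergraphs, where $\vec\Gamma_p=n=\alpha$; this is why the summand $1$ is present. The second theorem shows that the order $\alpha\ln(n/\alpha)$ cannot be improved for any $r$ and $p$.

\begin{theorem}\label{thm:lower}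
Let $1\le p\le r-1$, $k\ge1$ and $\varepsilon\in(0,1)$. For all $N\ge N_0(r,\varepsilon)$ there is an $r$-uniform hypergraph $H$ of order $n=kN$ with $k\le\alpha(H)\le(2r-3)k$ and
\[
\vec\Gamma_p(H)\ge\frac{1-\varepsilon}{(2r-3)\ln2}\;\alpha(H)\ln\frac n{\alpha(H)}.
\]
If $p\ge\lfloor\log_2(r+1)\rfloor$, then $H$ can be taken to be $k$ disjoint copies of the complete $r$-uniform hypergraph on $N$ vertices, and $2r-3$ can be replaced by $r-1=\alpha(H)/k$.
\end{theorem}

The coefficient in Theorem~\ref{thm:lower} decays like $1/r$, while that in Theorem~\ref{thm:upper} is constant. For $p=1$ the decay is real.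

\begin{theorem}\label{thm:one}
For every $r$-uniform hypergraph $H$ of order $n$ with independence number $\alpha$,
\[
\vec\Gamma_1(H)\le2\alpha+\frac{4\alpha}{r-1}\,\max\Bigl\{0,\ln\frac n{2\alpha}\Bigr\}.
\]
\end{theorem}

To compare the three theorems, let $c^*(r,p)$ be the limit, as $x\to\infty$, of the supremum of $\vec\Gamma_p(H)/(\alpha\ln(n/\alpha))$ over $r$-uniform $H$ with $n/\alpha\ge x$; the supremum is nonincreasing in $x$. When $n/\alpha\ge x\ge2$, this ratio is at most $e+1/\ln x$ by Theorem~\ref{thm:upper}, and at most $\frac4{r-1}+2/\ln x$ for $p=1$ by Theorem~\ref{thm:one}. The hypergraphs of Theorem~\ref{thm:lower} have $n/\alpha\ge N/(2r-3)\to\infty$. Therefore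
\[
\frac1{(2r-3)\ln2}\le c^*(r,p)\le e,\qquad\frac1{(2r-3)\ln2}\le c^*(r,1)\le\frac4{r-1},
\]
so $c^*(r,1)=\Theta(1/r)$ uniformly in $r$. We do not determine the exact leading constants, and for $p\ge2$ we do not determine the optimal dependence on $r$, which lies between the order $1/r$ and an absolute constant.

Section~\ref{sec:tour} treats tournaments, which are both the model for the upper bounds and the raw material for the lower bounds. Theorems~\ref{thm:upper}, \ref{thm:lower} and~\ref{thm:one} are proved in Sections~\ref{sec:upper}, \ref{sec:lower} and~\ref{sec:one}.

\section{Tournaments}\label{sec:tour}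

A \emph{tournament} $T$ is an orientation of a complete graph; we say that $x$ \emph{beats} $y$ if the edge $xy$ is oriented from $x$ to $y$, and $T[X]$ denotes the subtournament on a vertex set $X$. A set $S$ \emph{dominates} $T$ if every vertex outside $S$ is beaten by a vertex of $S$, and $\mathrm{dom}(T)$ is the least size of such a set. A superset of a dominating set is dominating. A tournament on $m$ vertices has $\binom m2$ arcs, so some vertex has out-degree at least $(m-1)/2$.

\begin{lemma}\label{lem:halving}
Every tournament $T$ on $m\ge1$ vertices has $\mathrm{dom}(T)\le\lfloor\log_2(m+1)\rfloor$.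
\end{lemma}

\begin{proof}
Let $R_0=V(T)$. While $R_i\ne\emptyset$, choose a vertex $x_i$ of maximum out-degree in $T[R_i]$ and obtain $R_{i+1}$ from $R_i$ by deleting $x_i$ and the vertices it beats. With $m_i=|R_i|$ we have $m_{i+1}\le m_i-1-\frac{m_i-1}2$, that is, $m_{i+1}+1\le\frac{m_i+1}2$. If the process stops after $t$ steps, then $m_t=0$ and $1\le(m+1)/2^t$, so $t\le\log_2(m+1)$. Every vertex was either chosen or beaten by a chosen vertex, so the $t$ chosen vertices dominate $T$.
\end{proof}

The matching lower bound is Erd\H{o}s's argument with a random tournament.

\begin{lemma}\label{lem:erdos}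
For every $\varepsilon\in(0,1)$ there is $N_1(\varepsilon)$ such that for all $N\ge N_1(\varepsilon)$ some $N$-vertex tournament $T$ has $\mathrm{dom}(T)\ge(1-\varepsilon)\log_2N$.
\end{lemma}

\begin{proof}
Let $N\ge4$ and $s=\lfloor(1-\varepsilon)\log_2N\rfloor$, so that $s\le\log_2N\le N/2$ and $2^{-s}\ge N^{\varepsilon-1}$. Orient each pair of vertices independently, each way with probability $1/2$. Fix an $s$-set $S$. A vertex $u\notin S$ is beaten by no vertex of $S$ with probability $2^{-s}$, and for different $u$ these events depend on disjoint sets of pairs, so they are independent. Using $\binom Ns\le N^s$ and $1-y\le e^{-y}$, the expected number of dominating $s$-sets is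
\[
\binom Ns(1-2^{-s})^{N-s}\le\exp\bigl(s\ln N-(N-s)N^{\varepsilon-1}\bigr)\le\exp\Bigl(\frac{(\ln N)^2}{\ln2}-\frac{N^\varepsilon}2\Bigr),
\]
which is less than $1$ for large $N$. So some tournament $T$ has no dominating $s$-set. It has no smaller dominating set either, since that could be extended to one of size $s$. Thus $\mathrm{dom}(T)\ge s+1>(1-\varepsilon)\log_2N$.
\end{proof}

Since $\vec\Gamma_1(K_N)$ is the maximum of $\mathrm{dom}(T)$ over $N$-vertex tournaments, the two lemmas show that $\vec\Gamma_1(K_N)/\log_2N\to1$.

\section{The upper bound}\label{sec:upper}

\subsection{Only the last vertex matters}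

By (M) the hardest case is $p=r-1$. If the first $r-1$ vertices of an edge lie in $S$ and the edge contains a vertex $u\notin S$, then $u$ is its last vertex. So for $p=r-1$ the orientation enters only through the last vertex of each edge, and the order of the others is irrelevant. Uniformity also plays no role, and we work in the following setting.

Let $H=(V,\mathcal E)$ be a finite hypergraph with $V\ne\emptyset$ whose edges have at least two vertices each, so that $\alpha=\alpha(H)\ge1$. For each edge $E$ fix a vertex $\tau(E)\in E$, the \emph{target} of $E$. For $X\subseteq V$ and $u\notin X$, we say that $X$ \emph{captures} $u$ if there is an edge $E$ with $\tau(E)=u$ and $E\setminus\{u\}\subseteq X$. Capturing is monotone: if $X$ captures $u$, $X\subseteq Y$ and $u\notin Y$, then $Y$ captures $u$. In an oriented graph, with $\tau$ the head of each arc, $X$ captures $u$ exactly when $u$ has an in-neighbor in $X$.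

\subsection{The idea: choose many vertices at once}

The plan is that of Lemma~\ref{lem:halving}: keep a set $A$ of vertices still to be dealt with, choose a few vertices of $A$ that capture a fixed proportion of $A$, and repeat on what is left. The difficulty is that in an $r$-uniform hypergraph with $r\ge3$ a single vertex captures nothing. The obvious substitute for a vertex is an $(r-1)$-set, but averaging over $(r-1)$-sets is too weak. Let $|A|=a$ and let $\delta\binom ar$ be the number of edges inside $A$. The map $E\mapsto(E\setminus\{\tau(E)\},\tau(E))$ is a bijection from these edges onto the pairs $(P,u)$ in which an $(r-1)$-set $P\subseteq A$ captures $u\in A$. So an average $(r-1)$-set captures $\delta\binom ar/\binom a{r-1}=\delta\,\frac{a-r+1}r$ vertices. For $k$ disjoint complete hypergraphs on $N$ vertices each, $\alpha=k(r-1)$ and $\delta=k\binom Nr/\binom{kN}r\to k^{1-r}$ as $N\to\infty$. The proportion guaranteed by this average is then of order $\alpha^{-(r-1)}$, and rounds with such a guarantee give a bound of order $\alpha^{r-1}\ln n$. Even for $\delta=1$, where $\alpha=r-1$, paying $r-1$ vertices for a proportion $1/r$ gives about $r\alpha\ln n$.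

The remedy is to choose a larger batch in each round, because the number of $(r-1)$-sets in a batch grows faster than its size, and to count the vertices that are \emph{not} captured, because these are controlled directly by $\alpha$.

\begin{example}\label{ex:triples}
Let $H$ be the complete $3$-uniform hypergraph, so $\alpha=2$, with arbitrary targets, and let $|A|=a\ge4$. In a $4$-set $T\subseteq A$, call $u\in T$ \emph{bad} if $T\setminus\{u\}$ does not capture $u$, that is, if $u$ is the target of no triple inside $T$. At most two vertices of $T$ are bad: three bad vertices would form an edge, and the target of that edge is not bad. Now pick a random $4$-set $T\subseteq A$ and a random $u\in T$. With probability at least $1/2$ the triple $T\setminus\{u\}$ captures $u$. But $(T\setminus\{u\},u)$ is a uniformly random triple in $A$ together with a uniformly random vertex of $A$ outside it. So some triple captures at least half of the other $a-3$ vertices. Repeat on the uncaptured vertices until at most three remain, and add these. If $n\ge4$ and there are $t$ rounds, then $4\le n/2^{t-1}$, so the total is at most $3t+3\le3\log_2n$. For comparison, the average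 over pairs guarantees only a proportion $1/3$: six vertices spent as three pairs leave a proportion $8/27$ of $A$, and spent as two triples they leave $1/4$.
\end{example}

The example used only that the bad vertices of $T$ contain no edge, and this holds in every hypergraph.

\begin{lemma}\label{lem:bad}
For every $T\subseteq V$, the set $U_T=\{u\in T:\ T\setminus\{u\}\text{ does not capture }u\}$ is independent. Hence $|U_T|\le\alpha$.
\end{lemma}

\begin{proof}
Suppose that $E\subseteq U_T$ is an edge, and let $u=\tau(E)$. Then $E\setminus\{u\}\subseteq T\setminus\{u\}$, so $T\setminus\{u\}$ captures $u$, contrary to $u\in U_T$.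
\end{proof}

\begin{lemma}\label{lem:batch}
Let $A\subseteq V$, $|A|=a$ and $1\le\ell\le a$. There is a set $B\subseteq A$ with $|B|=\ell-1$ such that at most $\frac\alpha\ell(a-\ell+1)$ vertices of $A\setminus B$ are not captured by $B$.
\end{lemma}

\begin{proof}
Count the pairs $(T,u)$ with $T\subseteq A$, $|T|=\ell$ and $u\in U_T$. By Lemma~\ref{lem:bad} there are at most $\alpha\binom a\ell$ of them. The map $(T,u)\mapsto(T\setminus\{u\},u)$ is a bijection from these pairs onto the pairs $(B,u)$ with $B\subseteq A$, $|B|=\ell-1$, $u\in A\setminus B$ and $u$ not captured by $B$; its inverse is $(B,u)\mapsto(B\cup\{u\},u)$. There are $\binom a{\ell-1}$ choices of $B$, so some $B$ occurs in at most $\alpha\binom a\ell/\binom a{\ell-1}=\alpha\,\frac{a-\ell+1}\ell$ pairs.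
\end{proof}

For a tournament, $\alpha=1$ and $\ell=2$ give a vertex that fails to beat at most $(a-1)/2$ others, which is the step in Lemma~\ref{lem:halving}. Example~\ref{ex:triples} is the case $\alpha=2$, $\ell=4$.

\subsection{Iteration}

It remains to choose $\ell$. Lemma~\ref{lem:batch} says nothing for $\ell\le\alpha$. For $\ell\approx x\alpha$ with $x>1$, a round costs about $x\alpha$ vertices and divides $|A|$ by at least $x$. Reducing $|A|$ from $n$ to the order of $\alpha$ takes about $\ln(n/\alpha)/\ln x$ rounds, for a total of $\frac x{\ln x}\,\alpha\ln(n/\alpha)$. The derivative of $x/\ln x$ is $(\ln x-1)/(\ln x)^2$, so the best choice is $x=e$, with value $e$. The function $g$ below is built to absorb this cost: it grows by $e\alpha$ when its argument is multiplied by $e$.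

\begin{proposition}\label{prop:iter}
Define $g(y)=y$ for $0\le y\le\alpha$ and $g(y)=\alpha(1+e\ln(y/\alpha))$ for $y\ge\alpha$. Every $A\subseteq V$ contains a set $S$ with $|S|\le g(|A|)$ that captures every vertex of $A\setminus S$.
\end{proposition}

\begin{proof}
The two formulas agree at $y=\alpha$ and both are increasing, so $g$ is increasing on $[0,\infty)$. For $y\ge e\alpha$ we have $y/e\ge\alpha$, and therefore
\begin{equation}\label{eq:step}
g(y/e)=\alpha\bigl(1+e\ln(y/\alpha)-e\bigr)=g(y)-e\alpha .
\end{equation}
Put $\ell=\lceil e\alpha\rceil$, so that $\ell-1<e\alpha\le\ell$. We use induction on $a=|A|$.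

\emph{Case $a<\ell$.} Take $S=A$; we need $a\le g(a)$. For $a\le\alpha$ this is an equality. Otherwise $x=a/\alpha$ lies in $[1,e]$, because $a\le\ell-1<e\alpha$, and we need $1+e\ln x-x\ge0$. This function vanishes at $x=1$ and has derivative $e/x-1\ge0$ on $[1,e]$.

\emph{Case $a\ge\ell$.} Take $B$ from Lemma~\ref{lem:batch}, and let $A'$ be the set of vertices of $A\setminus B$ not captured by $B$. Since $\alpha/\ell\le1/e$, we have $|A'|\le\frac\alpha\ell(a-\ell+1)\le a/e<a$. By induction there is $S'\subseteq A'$ with $|S'|\le g(|A'|)$ that captures every vertex of $A'\setminus S'$. Let $S=B\cup S'\subseteq A$. A vertex $u\in A\setminus S$ is captured by $B$ if $u\notin A'$ and by $S'$ if $u\in A'$; in both cases it is captured by $S$, by monotonicity. Since $a\ge\ell\ge e\alpha$, identity \eqref{eq:step} applies, and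
\[
|S|\le(\ell-1)+g(|A'|)<e\alpha+g(a/e)=g(a).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $D$ be an orientation of $H$ and let $\tau(E)$ be the last vertex of $E$ in $D$. Apply Proposition~\ref{prop:iter} with $A=V$. As $n\ge\alpha$, it gives a set $S$ with $|S|\le\alpha(1+e\ln(n/\alpha))$ such that each $u\in V\setminus S$ is the last vertex of an edge whose first $r-1$ vertices lie in $S$. Since $p\le r-1$, the first $p$ vertices of that edge lie in $S$, so $S$ is directed $p$-dominating. As $D$ was arbitrary, the first bound follows. For $n\ge2$ we use $\alpha\ge1$ and $1\le\ln n/\ln2$: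
\[
\alpha\Bigl(1+e\ln\frac n\alpha\Bigr)\le\alpha+e\alpha\ln n\le\Bigl(\frac1{\ln2}+e\Bigr)\alpha\ln n.\qedhere
\]
\end{proof}

\begin{remark}
The hypothesis $p\le r-1$ is used only in this last step. For $p=r$ no vertex outside $S$ could lie in an edge with all its vertices in $S$, so $S=V$ would be forced, while the complete hypergraph on $n\ge r$ vertices has $\alpha=r-1$. The hypothesis $n\ge2$ is needed in the second bound because a single vertex has $\vec\Gamma_p=1$ and $\ln1=0$. The lower bound on the edge size serves only to ensure $\alpha\ge1$.
\end{remark}

\section{Lower bounds from tournaments}\label{sec:lower}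

By (A) it suffices to construct one oriented hypergraph on $N$ vertices with independence number bounded in terms of $r$ and with $\vec\gamma_p$ about $\log_2N$; disjoint copies do the rest. For $r=2$ a random orientation of the complete graph works, by Lemma~\ref{lem:erdos}. For $r\ge3$ the analogue fails. Order each edge of the complete $r$-uniform hypergraph on $N>r$ vertices independently and uniformly at random, and fix a vertex $x$. For $u\ne x$ there are $\binom{N-2}{r-2}\ge N-2$ edges containing $x$ and $u$, and $x$ is first in each with probability $1/r$. So $\{x\}$ fails to be directed $1$-dominating with probability at most $N(1-1/r)^{N-2}\to0$. A pair of vertices lies in many edges, and the orderings of these edges must be made consistent with each other. We do this by deriving all orderings from one tournament.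

\begin{lemma}\label{lem:transfer}
Let $T$ be a tournament, let $H_0$ be an $r$-uniform hypergraph on $V(T)$, and let $D_0$ be an orientation of $H_0$ in which the first $p$ vertices of every edge $E$ dominate $T[E]$. Then $\vec\gamma_p(D_0)\ge\mathrm{dom}(T)$.
\end{lemma}

\begin{proof}
Let $S$ be a directed $p$-dominating set of $D_0$ and let $u\notin S$. Some edge $E$ contains $u$ and has its first $p$ vertices in $S$. Then $u$ is not among these $p$ vertices, so one of them beats $u$. Hence $S$ dominates $T$.
\end{proof}

We want many edges, to keep $\alpha(H_0)$ small, but an $r$-set $E$ can be an edge only if $T[E]$ has a dominating set of at most $p$ vertices. For $r=3$ the trade-off is visible by hand. If $p=2$, every triple qualifies: the first two vertices can be any vertex $u$ and a vertex beating the third one or, in a transitive triple, the vertex beating both others together with any second vertex; Lemma~\ref{lem:halving} gives this for all triples at once, as $\lfloor\log_24\rfloor=2$. If $p=1$, a cyclic triangle does not qualify, since each of its vertices beats only one of the other two. We then keep the transitive triples only. The independence number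 stays bounded: four vertices span six arcs, so one of them beats two others, and $\alpha(H_0)\le3$. The general proof has the same two cases.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $N_0(r,\varepsilon)=\max\{r,N_1(\varepsilon)\}$ and $N\ge N_0$. Fix an $N$-vertex tournament $T$ with $\mathrm{dom}(T)\ge(1-\varepsilon)\log_2N$ from Lemma~\ref{lem:erdos}.

\emph{Construction for all $p$.} A \emph{source} of a set $E\subseteq V(T)$ is a vertex of $E$ that beats all other vertices of $E$. Let the edges of $H_0$ be the $r$-subsets of $V(T)$ that have a source, and let $D_0$ put the source first and the other vertices in any order. The source alone dominates $T[E]$, hence so do the first $p$ vertices, and Lemma~\ref{lem:transfer} applies. A set $X$ of $a\ge2r-2$ vertices contains a vertex of out-degree at least $\lceil\frac{a-1}2\rceil\ge\lceil\frac{2r-3}2\rceil=r-1$ in $T[X]$. This vertex and $r-1$ of the vertices it beats in $X$ form an edge. Hence $1\le\alpha(H_0)\le2r-3$.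

\emph{Construction for $p\ge\lfloor\log_2(r+1)\rfloor$.} Let $H_0$ be the complete $r$-uniform hypergraph on $V(T)$. Since $N\ge r$, we have $\alpha(H_0)=r-1$. For each edge $E$, Lemma~\ref{lem:halving} gives a dominating set of $T[E]$ with at most $p$ vertices. Extend it to a $p$-subset of $E$, which still dominates $T[E]$, and let $D_0$ put these $p$ vertices first. Again Lemma~\ref{lem:transfer} applies.

\emph{Disjoint copies.} In both cases $\vec\Gamma_p(H_0)\ge\vec\gamma_p(D_0)\ge(1-\varepsilon)\log_2N$. Let $H$ consist of $k$ disjoint copies of $H_0$, so $n=kN$. By (A), $\alpha(H)=k\,\alpha(H_0)$ and $\vec\Gamma_p(H)\ge k(1-\varepsilon)\log_2N$. Since $k=\alpha(H)/\alpha(H_0)$ and $N\ge N/\alpha(H_0)=n/\alpha(H)\ge1$,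
\[
\vec\Gamma_p(H)\ge\frac{1-\varepsilon}{\alpha(H_0)\ln2}\,\alpha(H)\ln N\ge\frac{1-\varepsilon}{\alpha(H_0)\ln2}\,\alpha(H)\ln\frac n{\alpha(H)}.
\]
Inserting $\alpha(H_0)\le2r-3$ for the first construction and $\alpha(H_0)=r-1$ for the second completes the proof.
\end{proof}

\begin{remark}
The number $2r-3$ is the exact threshold for forcing an $r$-set with a source: in the tournament on $\mathbb Z_{2r-3}$ in which $i$ beats $i+1,\dots,i+r-2$, every out-degree is $r-2$, so no $r$-set has a source. For $r=2$ both constructions return the tournament $T$ itself.
\end{remark}

\section{The case $p=1$}\label{sec:one}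

The proof of Theorem~\ref{thm:upper} uses each edge to dominate a single vertex, its last. For $p=1$ this is wasteful: the first vertex of an edge dominates all $r-1$ others, and it does so alone. So we can return to choosing one vertex per round, as in Lemma~\ref{lem:halving}, and gain a factor $r-1$.

Fix an orientation $D$ of $H$. Write $x\to y$, and call $(x,y)$ an \emph{arc} and $y$ an \emph{out-neighbor} of $x$, if $x\ne y$ and some edge with first vertex $x$ contains $y$. Both $x\to y$ and $y\to x$ may hold; these are two arcs. A set $S$ is directed $1$-dominating if and only if every $u\notin S$ has some $x\in S$ with $x\to u$.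

We need a vertex of large out-degree inside any large set $A$, that is, a lower bound on the number of arcs in $A$. As before, the independence number controls a sample $T\subseteq A$: by the argument of Lemma~\ref{lem:bad}, all but $\alpha$ vertices of $T$ are first in an edge inside $T$. A sample of $x\alpha$ vertices then spans at least $(x-1)\alpha(r-1)$ arcs among about $x^2\alpha^2$ ordered pairs, and $(x-1)/x^2$ is largest at $x=2$, where $x^2-4(x-1)=(x-2)^2$ vanishes. This is why the samples have size $2\alpha$.

\begin{lemma}\label{lem:degree}
If $A\subseteq V$ and $a=|A|\ge2\alpha$, then some $x\in A$ has at least $\frac{(r-1)(a-1)}{2(2\alpha-1)}$ out-neighbors in $A$.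
\end{lemma}

\begin{proof}
Let $T\subseteq A$ with $|T|=2\alpha$, and let $U$ be the set of vertices of $T$ that are not the first vertex of any edge contained in $T$. An edge inside $U$ would have its first vertex in $U$, which is impossible, so $U$ is independent and $|U|\le\alpha$. Each of the at least $\alpha$ vertices of $T\setminus U$ is first in an edge contained in $T$ and thus has at least $r-1$ out-neighbors in $T$; here uniformity is used. So $T$ spans at least $(r-1)\alpha$ arcs.

Let $m$ be the number of arcs inside $A$, and choose $T$ uniformly among the $2\alpha$-subsets of $A$. A given arc lies in $T$ with probability $\binom{a-2}{2\alpha-2}/\binom a{2\alpha}=\frac{2\alpha(2\alpha-1)}{a(a-1)}$. Comparing the expected number of arcs in $T$ with the lower bound gives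
\[
m\cdot\frac{2\alpha(2\alpha-1)}{a(a-1)}\ge(r-1)\alpha,\qquad\text{that is,}\qquad m\ge\frac{(r-1)\,a(a-1)}{2(2\alpha-1)}.
\]
Some $x\in A$ has at least $m/a$ out-neighbors in $A$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:one}]
If $n<2\alpha$, take $S=V$; then $|S|<2\alpha$. Let $n\ge2\alpha$ and $A_0=V$. While $a_i=|A_i|\ge2\alpha$, choose $x_i\in A_i$ as in Lemma~\ref{lem:degree} and obtain $A_{i+1}$ from $A_i$ by deleting $x_i$ and its out-neighbors. Then
\[
a_{i+1}\le(a_i-1)\Bigl(1-\frac{r-1}{2(2\alpha-1)}\Bigr)\le(a_i-1)\,e^{-(r-1)/(2(2\alpha-1))}\le a_i\,e^{-(r-1)/(4\alpha)},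
\]
where the second inequality uses $1-y\le e^{-y}$ and $a_i-1\ge0$, and the third uses $2(2\alpha-1)\le4\alpha$. Let $t\ge1$ be the first index with $a_t<2\alpha$. From $2\alpha\le a_{t-1}\le n\,e^{-(t-1)(r-1)/(4\alpha)}$ we obtain $t\le1+\frac{4\alpha}{r-1}\ln\frac n{2\alpha}$. Let $S=\{x_0,\dots,x_{t-1}\}\cup A_t$. A vertex outside $S$ was deleted in some round $i$ as an out-neighbor of $x_i$, so $S$ is directed $1$-dominating, and
\[
|S|\le t+(2\alpha-1)\le2\alpha+\frac{4\alpha}{r-1}\ln\frac n{2\alpha}.
\]
As the orientation was arbitrary, the theorem follows.
\end{proof}

\begin{thebibliography}{9}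
\bibitem{CH} Yair Caro and Adriana Hansberg, \emph{Directed domination in oriented hypergraphs}, arXiv:1904.02351 (2019).
\end{thebibliography}
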